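\title{Increasing subsequences and the irreducible characters of the symmetric group}

\begin{abstract}
Average the number of increasing subsequences of length $k$ over each conjugacy class of $S_n$, and expand the resulting class function in irreducible characters. We prove the conjecture of Gaetz and Pierson that all coefficients are nonnegative, by writing each one as a squared norm, and we show that no pattern other than the increasing one has this property. We then give an explicit formula for the coefficients as sums of nonnegative terms and determine exactly which coefficients vanish. The formula comes from diagonalizing an operator on words that deletes letters and reinserts them.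
\end{abstract}

\section{The problem and the results}

Let $\pi\in S_n$ and $\sigma\in S_k$. An \emph{occurrence} of $\sigma$ in $\pi$ is a sequence $1\le i_1<\dots<i_k\le n$ such that $\pi(i_j)\le\pi(i_{j'})$ if and only if $\sigma(j)\le\sigma(j')$, for all $j,j'$. Let $N_\sigma(\pi)$ be the number of occurrences. For the identity $\mathrm{id}_k\in S_k$, the number $N_{\mathrm{id}_k}(\pi)$ counts increasing subsequences of length $k$ in $\pi$.

The function $N_\sigma$ depends on the linear order of $[n]=\{1,\dots,n\}$ and is in general not constant on conjugacy classes. Averaging over the class $C_\pi$ of $\pi$ gives the class function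
\[
M_{\sigma,n}(\pi)=\frac1{|C_\pi|}\sum_{\pi'\in C_\pi}N_\sigma(\pi'),
\]
the expected number of occurrences of $\sigma$ in a uniformly random permutation with the cycle type of $\pi$. For a partition $\lambda\vdash n$ let $V^\lambda$ be the irreducible $S_n$-module indexed by $\lambda$, with representation $\rho_\lambda$, character $\chi^\lambda$ and dimension $f^\lambda$; thus $V^{(n)}$ is trivial and $V^{(1^n)}$ is the sign module. The $\chi^\lambda$ are integer valued and form an orthonormal basis of the class functions. Since $\chi^\lambda$ is constant on classes, the coefficient of $\chi^\lambda$ in $M_{\sigma,n}$ is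
\[
\langle\chi^\lambda,M_{\sigma,n}\rangle=\frac1{n!}\sum_{\pi\in S_n}\chi^\lambda(\pi)M_{\sigma,n}(\pi)=\frac1{n!}\sum_{\pi\in S_n}\chi^\lambda(\pi)N_\sigma(\pi).
\]
We study
\[
c_k(\lambda)=\langle\chi^\lambda,M_{\mathrm{id}_k,n}\rangle .
\]
The numbers $n!\,c_k(\lambda)$ are integers, so they are all nonnegative exactly when $n!\,M_{\mathrm{id}_k,n}$ is the character of a representation.

The extreme cases are immediate. For $k>n$ everything vanishes. For $k=0$ and $k=1$ the function $N_{\mathrm{id}_k}$ is the constant $1$, respectively $n$, so only the trivial character occurs. For $k=n$ it is the indicator function of the identity, and $c_n(\lambda)=f^\lambda/n!>0$. The first mixed case is $n=3$, $k=2$, where $N_{\mathrm{id}_2}$ takes the values $3$ on $123$; $2,2,0$ on the transpositions $213,132,321$; and $1,1$ on the $3$-cycles $231,312$. The character $\chi^{(2,1)}$ takes the values $2,0,-1$ on these three classes, so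
\begin{equation}\label{eq:n3}
c_2(3)=\tfrac96=\tfrac32,\qquad c_2(2,1)=\tfrac{2\cdot3-1-1}{6}=\tfrac23,\qquad c_2(1^3)=\tfrac{3-2-2-0+1+1}{6}=\tfrac16 .
\end{equation}
As $k$ grows, $N_{\mathrm{id}_k}$ passes from a constant to a point mass at the identity. Both ends have nonnegative coefficients, and one guesses that the same holds in between. This is the conjecture of Gaetz and Pierson, which we take from \cite{Iskander}. It is true.

\begin{theorem}\label{thm:pos}
For all $n,k\ge0$ and $\lambda\vdash n$ we have $c_k(\lambda)\ge0$.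
\end{theorem}

\begin{proposition}\label{prop:converse}
If $\sigma\in S_k$ and $\langle\chi^\lambda,M_{\sigma,n}\rangle\ge0$ for all $n$ and all $\lambda\vdash n$, then $\sigma=\mathrm{id}_k$.
\end{proposition}

To state a formula for $c_k(\lambda)$, identify partitions with their diagrams. The box $\square$ in row $i$ and column $j$ has \emph{content} $\operatorname{ct}(\square)=j-i$. For $\mu\subseteq\lambda$, the set of boxes $\lambda/\mu$ is a \emph{horizontal strip} if it has at most one box in each column; equivalently, $\lambda_{i+1}\le\mu_i\le\lambda_i$ for all $i$. Put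
\[
P_{\lambda/\mu}(t)=\prod_{\square\in\lambda/\mu}\bigl(t+\operatorname{ct}(\square)\bigr),\qquad \nabla P(t)=P(t)-P(t-1).
\]
Let $e_i$, $h_j$, $s_\mu$ be the elementary, complete homogeneous and Schur symmetric functions, and define integers $d^\mu$ by
\[
\kappa_p=\sum_{i=0}^p(-1)^ie_i\,h_1^{\,p-i}=\sum_{\mu\vdash p}d^\mu s_\mu .
\]

\begin{theorem}\label{thm:formula}
For $0\le k\le n$ and $\lambda\vdash n$,
\[
c_k(\lambda)=\frac1{n!}\sum_\mu d^\mu\cdot\frac1{(k-|\mu|)!}\bigl(\nabla^{\,k-|\mu|}P_{\lambda/\mu}\bigr)(k+1),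
\]
summed over $\mu\subseteq\lambda$ with $|\mu|\le k$ and $\lambda/\mu$ a horizontal strip. Here $d^\mu\ge0$, and the factor multiplying $d^\mu$ is always strictly positive.
\end{theorem}

Finally, put $\bar\lambda=(\lambda_2,\lambda_3,\dots)$. Let $\varepsilon(\lambda)=1$ if $\bar\lambda$ is a nonempty single row or a single column of odd length, and $\varepsilon(\lambda)=0$ otherwise.

\begin{theorem}\label{thm:vanish}
Let $n,k\ge0$ and $\lambda\vdash n$. Then $c_k(\lambda)>0$ if and only if $n-\lambda_1+\varepsilon(\lambda)\le k\le n$. Otherwise $c_k(\lambda)=0$.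
\end{theorem}

Section~\ref{sec:pos} proves Theorem~\ref{thm:pos} and Proposition~\ref{prop:converse}. Section~\ref{sec:factors} proves the two positivity statements in Theorem~\ref{thm:formula} and deduces Theorem~\ref{thm:vanish} from the formula, which is proved in Sections~\ref{sec:words}--\ref{sec:decomp}.

\section{Increasing subsequences as a matrix coefficient}\label{sec:pos}

The source of positivity is a general fact about functions of the form $\pi\mapsto\langle v,\pi v\rangle$. Inner products are linear in the second argument.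

\begin{lemma}\label{lem:diag}
Let $W$ be a finite-dimensional unitary representation of $S_n$, let $v\in W$, and let $Q_\lambda=\frac{f^\lambda}{n!}\sum_\pi\chi^\lambda(\pi)\,\pi$. Then
\[
\frac1{n!}\sum_\pi\chi^\lambda(\pi)\langle v,\pi v\rangle=\frac{\|Q_\lambda v\|^2}{f^\lambda}\ge0 .
\]
\end{lemma}

\begin{proof}
Since $\chi^\lambda(\pi)=\chi^\lambda(\pi^{-1})$, the element $Q_\lambda$ is the central idempotent of the group algebra that projects every module onto its $V^\lambda$-isotypic part. Since $\pi^*=\pi^{-1}$ on $W$ and $\chi^\lambda$ is real, $Q_\lambda^*=\frac{f^\lambda}{n!}\sum_\pi\chi^\lambda(\pi)\pi^{-1}=Q_\lambda$. The left side equals $\langle v,Q_\lambda v\rangle/f^\lambda$, and $\langle v,Q_\lambda v\rangle=\langle v,Q_\lambda^*Q_\lambda v\rangle=\|Q_\lambda v\|^2$.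
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:pos}]
Let $0\le k\le n$. Let $W_k$ have orthonormal basis $u_f$, where $f$ runs over the injections $[k]\to[n]$, with the unitary action $\pi u_f=u_{\pi\circ f}$. For a $k$-subset $I\subseteq[n]$ let $f_I$ be the increasing injection with image $I$, and put $v_k=\sum_Iu_{f_I}$. Then
\[
\langle v_k,\pi v_k\rangle=\#\{(I,J):\pi\circ f_I=f_J\}=\#\{I:\pi\circ f_I\text{ is increasing}\}=N_{\mathrm{id}_k}(\pi),
\]
because $J=\pi(I)$ is forced. By Lemma~\ref{lem:diag}, $c_k(\lambda)=\|Q_\lambda v_k\|^2/f^\lambda\ge0$.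
\end{proof}

\begin{remark}
Let $S_n$ act diagonally on $W_{k_1}\otimes\dots\otimes W_{k_s}$ and put $v=v_{k_1}\otimes\dots\otimes v_{k_s}$. Then $\langle v,\pi v\rangle=N_{\mathrm{id}_{k_1}}(\pi)\cdots N_{\mathrm{id}_{k_s}}(\pi)$, so the class averages of such products also have nonnegative coefficients.
\end{remark}

For a general pattern, the set $I$ carries an occurrence of $\sigma$ exactly when $\pi\circ f_I=f_J\circ\sigma$ for $J=\pi(I)$. So $N_\sigma(\pi)=\langle v_\sigma,\pi v_k\rangle$ with $v_\sigma=\sum_Ju_{f_J\circ\sigma}$, and the two vectors coincide only for $\sigma=\mathrm{id}_k$. This is where the proof uses the pattern, and the conclusion fails for every other pattern.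

\begin{proof}[Proof of Proposition~\ref{prop:converse}]
Take $n=k$. Then $N_\sigma$ is the indicator function of $\sigma$, and the coefficients are $\chi^\lambda(\sigma)/k!$. If $\sigma\ne\mathrm{id}_k$, the regular character vanishes at $\sigma$, that is, $\sum_\lambda f^\lambda\chi^\lambda(\sigma)=0$. The term $\lambda=(k)$ equals $1$, so $\chi^\lambda(\sigma)<0$ for some $\lambda$.
\end{proof}

When is $Q_\lambda v_k$ zero? The module $W_k$ is the permutation module on $S_n/S_{n-k}$, so by Frobenius reciprocity $V^\lambda$ occurs in it if and only if $V^\lambda$ contains a nonzero $S_{n-k}$-invariant vector. By the branching rule this happens if and only if the row $(n-k)$ is obtained from $\lambda$ by removing boxes, that is, $\lambda_1\ge n-k$. One would guess that $c_k(\lambda)>0$ for all $k$ with $n-\lambda_1\le k\le n$. The guess fails for $\lambda=(n-1,1)$ and $k=1$, where $N_{\mathrm{id}_1}$ is constant, and it fails in the following case, which shows a parity effect.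

\begin{example}\label{ex:sign}
Let $\lambda=(1^n)$ and $k=n-1\ge0$. An injection $[n-1]\to[n]$ extends uniquely to a permutation $g$, and $Q_\lambda u_g=\operatorname{sgn}(g)\,\frac1{n!}\sum_h\operatorname{sgn}(h)u_h$. For $I=[n]\setminus\{q\}$ the extension of $f_I$ is $1\cdots(q-1)(q+1)\cdots n\,q$, with $n-q$ inversions. Hence $c_{n-1}(1^n)=\frac1{n!}\bigl(\sum_{q=1}^n(-1)^{n-q}\bigr)^2$, which is $1/n!$ for $n$ odd and $0$ for $n$ even.
\end{example}

Theorem~\ref{thm:vanish} says that the guess is off by one exactly when $\varepsilon(\lambda)=1$. To see this one needs more than the isomorphism type of $W_k$; one needs the formula.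

\section{The two factors of the formula, and vanishing}\label{sec:factors}

We use three standard identities: $e_p=s_{(1^p)}$; Pieri's rule $h_js_\mu=\sum_\lambda s_\lambda$, summed over $\lambda\vdash|\mu|+j$ with $\lambda/\mu$ a horizontal strip; and $\sum_{i=0}^r(-1)^ie_ih_{r-i}=0$ for $r\ge1$.

\begin{lemma}\label{lem:d}
We have $d^\mu\ge0$ for all $\mu$, and $d^\mu=0$ if and only if $\mu$ is a nonempty single row or a single column of odd length.
\end{lemma}

\begin{proof}
The definition gives $\kappa_0=1$ and $\kappa_p=h_1\kappa_{p-1}+(-1)^pe_p$ for $p\ge1$. By Pieri's rule with $j=1$, this means $d^\varnothing=1$ and, with $\nu$ running over the partitions obtained from $\mu$ by removing one box,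
\[
d^{(1^p)}=d^{(1^{p-1})}+(-1)^p,\qquad d^\mu=\sum_\nu d^\nu\quad\text{if $\mu$ has at least two columns.}
\]
So $d^{(1^p)}$ is $1$ for $p$ even and $0$ for $p$ odd, and induction on $|\mu|$ gives $d^\mu\ge0$. For rows, $d^{(r)}=d^{(r-1)}=\dots=d^{(1)}=0$. Any $\mu$ that is not empty, a row or a column contains $(2,1)$, and $d^{(2,1)}=d^{(2)}+d^{(1,1)}=1$. Build $\mu$ from $(2,1)$ one box at a time. Each partition on the way has at least two columns, so $d$ does not decrease along the way, and $d^\mu\ge1$.
\end{proof}

For $\lambda\vdash n$, $\mu\subseteq\lambda$, $p=|\mu|$ and $0\le k\le n$ put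
\[
\theta_k(\lambda/\mu)=\frac1{(k-p)!}\bigl(\nabla^{\,k-p}P_{\lambda/\mu}\bigr)(k+1)\quad\text{if }p\le k,\qquad\theta_k(\lambda/\mu)=0\quad\text{if }p>k .
\]

\begin{lemma}\label{lem:theta}
If $\lambda/\mu$ is a horizontal strip and $p\le k\le n$, then $\theta_k(\lambda/\mu)>0$. In particular $P_{\lambda/\mu}(p+1)=\theta_p(\lambda/\mu)>0$.
\end{lemma}

\begin{proof}
Let $\ell\le p$ be the number of rows of $\mu$. Since $\lambda_{\ell+2}\le\mu_{\ell+1}=0$, every box of $\lambda/\mu$ lies in a row of index at most $\ell+1$ and has content at least $-\ell\ge-p$. So each of the $j=n-p$ factors of $P=P_{\lambda/\mu}$ is positive for $t>p$. Let $r=k-p$; then $r\le j$ because $k\le n$. The derivative $P^{(r)}(t)$ is $r!$ times the sum of all products of $j-r$ of the factors, so it is positive for $t>p$. Iterating $\nabla Q(t)=\int_0^1Q'(t-\xi)\,d\xi$ gives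
\[
\nabla^rP(k+1)=\int_{[0,1]^r}P^{(r)}(k+1-\xi_1-\dots-\xi_r)\,d\xi>0,
\]
since the argument is at least $k+1-r=p+1$.
\end{proof}

The strip condition is needed: for $\lambda=(1,1)$ and $\mu=\varnothing$ the polynomial $t(t-1)$ vanishes at $p+1=1$. What remains of Theorem~\ref{thm:formula} is the identity
\begin{equation}\label{eq:formula}
n!\,c_k(\lambda)=\sum_{\mu:\ \lambda/\mu\text{ horizontal strip}}d^\mu\,\theta_k(\lambda/\mu)\qquad(0\le k\le n).
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:vanish} from \eqref{eq:formula}]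
For $k>n$ the coefficient is $0$. Let $0\le k\le n$. By \eqref{eq:formula} and Lemmas~\ref{lem:d} and~\ref{lem:theta}, $c_k(\lambda)\ge0$, with strict inequality if and only if some $\mu$ satisfies $\lambda_{i+1}\le\mu_i\le\lambda_i$ for all $i$, $|\mu|\le k$ and $d^\mu>0$. Among the $\mu$ satisfying the first condition, $\bar\lambda$ is the unique one of the smallest size $n-\lambda_1$. By Lemma~\ref{lem:d}, $\varepsilon(\lambda)=1$ if and only if $d^{\bar\lambda}=0$.

If $\varepsilon(\lambda)=0$, a suitable $\mu$ exists if and only if $k\ge n-\lambda_1$. If $\varepsilon(\lambda)=1$, then $k\ge n-\lambda_1+1$ is necessary, and it is sufficient once we find $\mu$ of size $n-\lambda_1+1$ with $\lambda/\mu$ a horizontal strip and $d^\mu>0$. If $\bar\lambda=(r)$ with $r\ge1$, take $\mu=(r,1)$: we have $r\le\mu_1\le\lambda_1$ and $0\le\mu_2\le r$, and $\mu$ equals $(1,1)$ or contains $(2,1)$. If $\bar\lambda=(1^r)$ with $r$ odd, take $\mu=(1^{r+1})$: we have $\lambda_{i+1}\le1\le\lambda_i$ for $i\le r+1$, and $\mu$ is a column of even length.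
\end{proof}

\begin{example}\label{ex:row}
For $\lambda=(n)$ only $\mu=\varnothing$ contributes, and $P_{\lambda/\varnothing}$ is the rising factorial $t^{\overline n}=t(t+1)\cdots(t+n-1)$. Factoring out $t^{\overline{m-1}}$ gives
\begin{equation}\label{eq:rising}
t^{\overline m}-(t-1)^{\overline m}=t^{\overline{m-1}}\bigl((t+m-1)-(t-1)\bigr)=m\,t^{\overline{m-1}}\qquad(m\ge1).
\end{equation}
So $\nabla^kt^{\overline n}=\frac{n!}{(n-k)!}t^{\overline{n-k}}$, and $(k+1)^{\overline{n-k}}=n!/k!$. Thus $c_k(n)=\binom nk/k!$, the mean of $N_{\mathrm{id}_k}$.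
\end{example}

\begin{example}\label{ex:k2}
Let $k=2$ and $n\ge3$. The only $\mu$ with $|\mu|\le2$ and $d^\mu>0$ are $\varnothing$ and $(1,1)$. The second contributes $P_{\lambda/(1,1)}(3)$ to $\lambda=(n-1,1)$, with contents $1,\dots,n-2$ and value $4\cdot5\cdots(n+1)=(n+1)!/6$, and to $\lambda=(n-2,1,1)$, with contents $1,\dots,n-3,-2$ and value $n!/6$. Hence
\[
M_{\mathrm{id}_2,n}=\tfrac12\tbinom n2\,\chi^{(n)}+\tfrac{n+1}6\,\chi^{(n-1,1)}+\tfrac16\,\chi^{(n-2,1,1)},
\]
which for $n=3$ is \eqref{eq:n3}.
\end{example}

\section{Inserting and deleting letters}\label{sec:words}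

Put $R_k=\sum_{\pi\in S_n}N_{\mathrm{id}_k}(\pi)\,\pi$ in the group algebra, so that
\begin{equation}\label{eq:trace}
n!\,c_k(\lambda)=\operatorname{tr}\rho_\lambda(R_k).
\end{equation}
We compute the trace by finding all eigenvalues. A permutation that is increasing on $k$ positions is obtained by lifting out the other $n-k$ entries and putting them back anywhere. This description relates different values of $n$, so we let $S_n$ act on words, where deleting and inserting a letter are operators between lengths. All lengths carry an action of one Lie algebra $\mathfrak{gl}_N$, and this action will supply the eigenvalues.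

\subsection*{Tensor space}
Fix $N\ge n$. Let $V=\mathbb C^N$ with basis of letters $1,\dots,N$, and let $T_r=V^{\otimes r}$, with the words of length $r$ as orthonormal basis. A permutation $\pi\in S_r$ acts on $T_r$ by moving the letter at position $q$ to position $\pi(q)$. The matrix unit $E_{xy}\in\mathfrak{gl}_N$ sends a word $w$ to the sum, over positions $q$ with $w_q=y$, of $w$ with $w_q$ replaced by $x$. One has $E_{xy}^*=E_{yx}$ and $[E_{ab},E_{cd}]=\delta_{bc}E_{ad}-\delta_{ad}E_{cb}$. We use the following standard facts for $r\le N$.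
\begin{enumerate}
\item[(F1)] \emph{Schur--Weyl duality.} The two actions commute, and $T_r\cong\bigoplus_{\nu\vdash r}V^\nu\otimes S_\nu(V)$, where the $S_\nu(V)$ are nonzero, pairwise nonisomorphic irreducible $\mathfrak{gl}_N$-modules. Each $S_\nu(V)$ contains a highest weight vector $v\neq0$ with $E_{ab}v=0$ for $a<b$ and $E_{aa}v=\nu_av$.
\item[(F2)] \emph{Characters.} The character $\operatorname{ch}S_\nu(V)$ is $s_\nu$ in $N$ variables, and the $s_\nu$ with $\nu\vdash r$ are linearly independent in $N$ variables. Every submodule of $T_r$ is a direct sum of modules $S_\nu(V)$, with multiplicities read off from its character. Characters are multiplicative in tensor products; $\operatorname{ch}T_r=h_1^r$ and $\operatorname{ch}\operatorname{Sym}^jV=h_j$.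
\item[(F3)] \emph{Pieri's rule for modules.} By (F2), for $|\mu|+j\le N$, $\operatorname{Sym}^jV\otimes S_\mu(V)\cong\bigoplus_\lambda S_\lambda(V)$ over $\lambda\vdash|\mu|+j$ with $\lambda/\mu$ a horizontal strip.
\item[(F4)] \emph{Casimir element.} $C=\sum_{a,b}E_{ab}E_{ba}$ commutes with every $E_{cd}$, so it acts on $S_\nu(V)$ by a scalar.
\end{enumerate}
The scalar is found on $v$. For $a<b$ we have $E_{ba}E_{ab}v=0$ and $E_{ab}E_{ba}v=(E_{aa}-E_{bb})v$, so it equals
\begin{equation}\label{eq:casimir}
\sum_a\nu_a^2+\sum_{a<b}(\nu_a-\nu_b)=\sum_a\bigl(\nu_a^2+\nu_a(N+1-2a)\bigr)=N|\nu|+2\sum_{\square\in\nu}\operatorname{ct}(\square),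
\end{equation}
because the contents in row $a$ add up to $\frac12\nu_a(\nu_a+1)-a\nu_a$. The hypothesis $N\ge n$ is used only to have (F1)--(F3) with all partitions of size at most $n$ present.

\subsection*{The operators}
For a word $w$ of length $r$ and a letter $x$, let $\iota_xw\in T_{r+1}$ be the sum, over the $r+1$ gaps of $w$ (including both ends), of $w$ with $x$ inserted there. Let $\partial_xw\in T_{r-1}$ be the sum, over positions $q$ with $w_q=x$, of $w$ with $w_q$ deleted; on $T_0$ it is $0$. Both $\langle\iota_xw,w'\rangle$ and $\langle w,\partial_xw'\rangle$ count the positions $q$ of $w'$ such that $w'_q=x$ and deleting $w'_q$ leaves $w$. So $\partial_x=\iota_x^*$.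

\begin{lemma}\label{lem:ops}
\begin{enumerate}
\item[(a)] For a word $u$ of length $r$, $\iota_{y_1}\cdots\iota_{y_m}u$ is the sum, over tuples $(\beta_1,\dots,\beta_m)$ of distinct positions in $[r+m]$, of the word with $y_l$ at position $\beta_l$ and $u$ in order in the remaining positions. The $\iota_x$ commute with each other, and so do the $\partial_x$.
\item[(b)] On $T_r$, $\;\partial_y\iota_x=\iota_x\partial_y+(r+1)\delta_{xy}+E_{xy}$.
\item[(c)] $E_{xy}\iota_z=\iota_zE_{xy}+\delta_{yz}\iota_x$.
\item[(d)] $K_p=\{w\in T_p:\partial_yw=0\text{ for all }y\}$ is a $\mathfrak{gl}_N$-submodule of $T_p$.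
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Induct on $m$. The last inserted letter $y_1$ can land at any position $\beta_1\in[r+m]$, and the positions of $y_2,\dots,y_m$ are carried along by the increasing bijection $[r+m-1]\to[r+m]\setminus\{\beta_1\}$. The description is symmetric in $y_1,\dots,y_m$, so the $\iota_x$ commute; take adjoints for the $\partial_x$.

(b) In $\partial_y\iota_xw$, deleting the inserted letter gives $(r+1)\delta_{xy}w$. Suppose instead that an original letter $w_q=y$ is deleted, leaving $w'$. The $r+1$ gaps of $w$ map onto the $r$ gaps of $w'$, and only the gap at the place of $w_q$ is hit twice, from the left and from the right of $w_q$. The contribution is $\iota_xw'$ plus the word $w$ with $w_q$ replaced by $x$. Sum over $q$.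

(c) In $E_{xy}\iota_zw$ the replaced letter is either an original letter or the inserted one.

(d) The adjoint of (c) is $\partial_zE_{yx}=E_{yx}\partial_z+\delta_{yz}\partial_x$, and the right side kills $K_p$.
\end{proof}

For $0\le m\le n$ define on $T_n$
\[
H_m=\sum_{y_1,\dots,y_m}\iota_{y_1}\cdots\iota_{y_m}\,\partial_{y_m}\cdots\partial_{y_1}.
\]

\begin{lemma}\label{lem:H}
On $T_n$ we have $H_m=m!\,R_{n-m}$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:ops}(a) and its adjoint, $H_mw$ is a sum over pairs of tuples of distinct positions $(\alpha_l)$, $(\beta_l)$ in $[n]$: remove the letters at $\alpha_1,\dots,\alpha_m$, put the letter from $\alpha_l$ at $\beta_l$, and keep the other letters in order. This term is $\pi w$ for the unique $\pi$ with $\pi(\alpha_l)=\beta_l$ that is increasing on $I=[n]\setminus\{\alpha_1,\dots,\alpha_m\}$. A given $\pi$ arises once for each $(n-m)$-set $I$ on which it is increasing and each of the $m!$ orderings of the complement of $I$.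
\end{proof}

\subsection*{The case $n=3$, $k=2$}
Here $R_2=H_1=\sum_y\iota_y\partial_y$. Call the first three letters $a,b,c$. By (F1), the highest weight vectors of weight $\lambda$ in $T_3$ form a copy of $V^\lambda$ on which $R_2$ acts by $\rho_\lambda(R_2)$, so we look for eigenvectors among them.

Vectors in $K_3$ have eigenvalue $0$. One is $aab-2aba+baa$: $\partial_a$ gives $2ab-2(ba+ab)+2ba=0$ and $\partial_b$ gives $aa-2aa+aa=0$. It is killed by $E_{ab}$, so it is a highest weight vector of weight $(2,1)$.

The other eigenvectors are lifted from shorter words. The antisymmetric tensors $[xy]=xy-yx$ lie in $K_2$. For $\kappa\in K_2$, Lemma~\ref{lem:ops}(b) gives $\partial_y\iota_x\kappa=(3\delta_{xy}+E_{xy})\kappa$, hence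
\[
H_1\iota_x\kappa=3\,\iota_x\kappa+\sum_y\iota_yE_{xy}\kappa .
\]
The insertion has disappeared from the problem: what is left is the operator $\Omega(x\otimes\kappa)=\sum_yy\otimes E_{xy}\kappa$ on $V\otimes K_2$. Since $E_{aa}[ab]=[ab]$ and $E_{ay}[ab]=0$ for $y\ne a$, we get $\Omega(a\otimes[ab])=a\otimes[ab]$, so $\iota_a[ab]=2(aab-baa)$ has eigenvalue $3+1=4$; it is a second highest weight vector of weight $(2,1)$. Next, $\Omega(a\otimes[bc])=b\otimes[ac]+c\otimes[ba]=-b\otimes[ca]-c\otimes[ab]$, and summing over cyclic shifts shows that $a\otimes[bc]+b\otimes[ca]+c\otimes[ab]$ has $\Omega$-eigenvalue $-2$. Its lift $\iota_a[bc]+\iota_b[ca]+\iota_c[ab]$ is the alternating sum of the six arrangements of $abc$, with eigenvalue $3-2=1$. Finally $\iota_a^3\varnothing=6\,aaa$ and $H_1aaa=9\,aaa$.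

The traces are $9$, $4+0$ and $1$, as in \eqref{eq:n3}. The eigenvalues $1$ and $-2$ of $\Omega$ are the contents of the boxes that can be added to $(1,1)$. In general we must show that the lifts $\iota_{x_1}\cdots\iota_{x_j}K_{n-j}$ carry explicit eigenvalues when $j$ and $m$ exceed $1$ (Section~\ref{sec:lift}), and that they fill $T_n$ without overlap (Section~\ref{sec:decomp}).

\section{Eigenvalues on lifts of the kernel}\label{sec:lift}

Let $p+j=n$. For letters $x_1,\dots,x_j$ and $S\subseteq[j]$ write $\iota_S=\prod_{i\in S}\iota_{x_i}$.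

\begin{lemma}\label{lem:delete}
Let $\kappa\in K_p$. For $m\ge0$,
\[
\partial_{y_m}\cdots\partial_{y_1}\iota_{[j]}\kappa=\sum_{(i_1,\dots,i_m)}\iota_{[j]\setminus\{i_1,\dots,i_m\}}B_m\cdots B_1\kappa,\qquad B_l=(n-l+1)\delta_{x_{i_l}y_l}+E_{x_{i_l}y_l},
\]
summed over tuples of distinct indices in $[j]$. The sum is empty if $m>j$.
\end{lemma}

\begin{proof}
For $m=1$ we must show $\partial_y\iota_{[j]}\kappa=\sum_{i=1}^j\iota_{[j]\setminus i}(n\delta_{x_iy}+E_{x_iy})\kappa$. Induct on $j$; the case $j=0$ is the definition of $K_p$. Let $w=\iota_{[j]\setminus1}\kappa\in T_{n-1}$. By Lemma~\ref{lem:ops}(b), $\partial_y\iota_{x_1}w=\iota_{x_1}\partial_yw+n\delta_{x_1y}w+E_{x_1y}w$. By induction the first term is $\sum_{i\ge2}\iota_{[j]\setminus i}((n-1)\delta_{x_iy}+E_{x_iy})\kappa$. By Lemma~\ref{lem:ops}(c), moving $E_{x_1y}$ past $\iota_{x_i}$ produces a term in which $\iota_{x_i}$ is replaced by $\delta_{x_iy}\iota_{x_1}$, so $E_{x_1y}w=\iota_{[j]\setminus1}E_{x_1y}\kappa+\sum_{i\ge2}\delta_{x_iy}\iota_{[j]\setminus i}\kappa$. The last sum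 raises $n-1$ to $n$, and the three terms add up to the claim. Since $B_1\kappa\in K_p$ by Lemma~\ref{lem:ops}(d), the case $m=1$ applies again to each term, now with total length $n-1$, and so on.
\end{proof}

To turn this into a statement about operators, let $M\subseteq K_p$ be a $\mathfrak{gl}_N$-submodule and consider $V^{\otimes j}\otimes M$, whose first $j$ factors we call slots. The group $S_j$ permutes the slots; let $\tau_{li}$ be the transposition of slots $l$ and $i$ and $\Pi=\frac1{j!}\sum_{\tau\in S_j}\tau$, with image $\operatorname{Sym}^jV\otimes M$. Define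
\[
\Phi_j(x_1\otimes\dots\otimes x_j\otimes\kappa)=\iota_{x_1}\cdots\iota_{x_j}\kappa\in T_n,\qquad
\Omega_i(\cdots\otimes x_i\otimes\cdots\otimes\kappa)=\sum_y\cdots\otimes y\otimes\cdots\otimes E_{x_iy}\kappa,
\]
where $\Omega_i$ changes only slot $i$ and $M$. The map $\Phi_j$ is $\mathfrak{gl}_N$-equivariant by Lemma~\ref{lem:ops}(c), and $\Phi_j=\Phi_j\Pi$ because the $\iota_x$ commute. For $\tau\in S_j$ we have $\tau\Omega_i\tau^{-1}=\Omega_{\tau(i)}$ and $\tau\Pi=\Pi\tau=\Pi$. Therefore
\begin{equation}\label{eq:relabel}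
\Pi\,(a_1+\Omega_{i_1})\cdots(a_m+\Omega_{i_m})\,\Pi\ \text{ does not depend on the tuple of distinct slots $(i_1,\dots,i_m)$,}
\end{equation}
for fixed scalars $a_1,\dots,a_m$. For $0\le m\le j$ put
\[
F_m(t)=\Pi\,(t+\Omega_1)(t+1+\Omega_2)\cdots(t+m-1+\Omega_m)\,\Pi .
\]
We also need, for Section~\ref{sec:decomp}, the map that records the deleted letters:
\[
D_m\colon T_n\to V^{\otimes m}\otimes T_{n-m},\qquad D_mw=\sum_{y_1,\dots,y_m}y_1\otimes\dots\otimes y_m\otimes\partial_{y_m}\cdots\partial_{y_1}w .
\]

\begin{lemma}\label{lem:HF}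
If $m>j$, then $H_m\Phi_j=0$ and $D_m\Phi_j=0$. If $m\le j$, then $H_m\Phi_j=\frac{j!}{(j-m)!}\,\Phi_j\,F_m(n-m+1)$. Moreover $D_j\Phi_j=j!\,F_j(p+1)$.
\end{lemma}

\begin{proof}
The case $m>j$ is the last sentence of Lemma~\ref{lem:delete}. Let $m\le j$, and for a tuple $\mathbf i=(i_1,\dots,i_m)$ of distinct slots put $G_{\mathbf i}=(n-m+1+\Omega_{i_m})\cdots(n-1+\Omega_{i_2})(n+\Omega_{i_1})$. When the factor with $\Omega_{i_l}$ is applied, slot $i_l$ still contains $x_{i_l}$. Hence
\[
G_{\mathbf i}(x_1\otimes\dots\otimes x_j\otimes\kappa)=\sum_{y_1,\dots,y_m}(\text{$x_1\otimes\dots\otimes x_j$ with $y_l$ in slot $i_l$})\otimes B_m\cdots B_1\kappa .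
\]
Apply $\iota_{y_1}\cdots\iota_{y_m}$ to Lemma~\ref{lem:delete} and sum over the $y_l$ to get $H_m\Phi_j=\sum_{\mathbf i}\Phi_jG_{\mathbf i}$. Insert $\Phi_j=\Phi_j\Pi$ on both sides. By \eqref{eq:relabel}, $\Pi G_{\mathbf i}\Pi=F_m(n-m+1)$ for each of the $j!/(j-m)!$ tuples.

For $m=j$, Lemma~\ref{lem:delete} gives $D_j\Phi_j=\sum_{\mathbf i}\tau_{\mathbf i}G_{\mathbf i}$, where $\tau_{\mathbf i}$ moves slot $i_l$ to slot $l$. The image of $D_j$ is symmetric in the slots because the $\partial_y$ commute, so $D_j\Phi_j=\Pi D_j\Phi_j\Pi=\sum_{\mathbf i}\Pi G_{\mathbf i}\Pi=j!\,F_j(p+1)$.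
\end{proof}

It remains to diagonalize $F_m(t)$. The $\Omega_i$ all act on the common factor $M$ and do not commute in general, so their product cannot be evaluated factor by factor. For $m=j$ the shifts $0,1,\dots,j-1$ can be traded for transpositions, which turns the factors into differences of Casimir elements. From now on $M\cong S_\mu(V)$ with $\mu\vdash p$; the \emph{$\lambda$-component} of a module is the sum of its submodules isomorphic to $S_\lambda(V)$.

\begin{lemma}\label{lem:Fj}
$F_j(t)$ acts on the $\lambda$-component of $\operatorname{Sym}^jV\otimes M$ by the scalar $P_{\lambda/\mu}(t)$.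
\end{lemma}

\begin{proof}
Let $X_i=\Omega_i+\sum_{l<i}\tau_{li}$, which commutes with all permutations of slots $1,\dots,i-1$. We claim that for $1\le r\le j+1$
\[
(t+r-1+\Omega_r)\cdots(t+j-1+\Omega_j)\,\Pi=(t+X_r)\cdots(t+X_j)\,\Pi .
\]
Both products are empty for $r=j+1$. Assume the claim for $r+1$ and let $Y=(t+X_{r+1})\cdots(t+X_j)$. For $l<r$ the transposition $\tau_{lr}$ commutes with $Y$, so $\tau_{lr}Y\Pi=Y\Pi$. Hence $\Omega_rY\Pi=(X_r-(r-1))Y\Pi$ and $(t+r-1+\Omega_r)Y\Pi=(t+X_r)Y\Pi$. The case $r=1$ gives $F_j(t)=\Pi\prod_{i=1}^j(t+X_i)\,\Pi$.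

Write $E_{ab}^{(i)}$ for $E_{ab}$ acting on slot $i$ alone, $E_{ab}^{\le i}$ for its action on slots $1,\dots,i$ and $M$ together, and $C_i=\sum_{a,b}E^{\le i}_{ab}E^{\le i}_{ba}$. Expand $E^{\le i}_{ab}=E^{\le i-1}_{ab}+E^{(i)}_{ab}$, where operators of the two kinds commute:
\[
C_i=C_{i-1}+\sum_{a,b}E^{(i)}_{ab}E^{(i)}_{ba}+2\sum_{a,b}E^{(i)}_{ba}E^{\le i-1}_{ab}.
\]
The middle sum is $N\sum_aE^{(i)}_{aa}=N$. In the last sum, the part of $E_{ab}^{\le i-1}$ acting on $M$ gives $\Omega_i$, and the part acting on slot $l<i$ gives $\tau_{li}$, since it turns $x_i=a$, $x_l=b$ into $x_i=b$, $x_l=a$. So $X_i=\frac12(C_i-C_{i-1}-N)$.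

Tensor $M$ with slot $1$ and decompose by (F3) with one box; tensor each summand with slot $2$ and decompose again; and so on. This writes $V^{\otimes j}\otimes M$ as a direct sum of submodules $U\cong S_{\nu^j}(V)$ indexed by chains $\mu=\nu^0\subset\nu^1\subset\dots\subset\nu^j$ that add one box at a time, such that $U$ lies in the tensor product of a copy of $S_{\nu^i}(V)$, formed from $M$ and slots $1,\dots,i$, with the later slots. By \eqref{eq:casimir}, $X_i$ acts on $U$ by the content of the box $\nu^i/\nu^{i-1}$, and $\prod_i(t+X_i)$ acts by $P_{\nu^j/\mu}(t)$. This depends only on $\nu^j$, so the product is the scalar $P_{\lambda/\mu}(t)$ on the whole $\lambda$-component of $V^{\otimes j}\otimes M$. That component contains the $\lambda$-component of $\operatorname{Sym}^jV\otimes M$, on which $\Pi$ is the identity.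
\end{proof}

For $m<j$ some slots carry no factor and the induction above has no starting point. Instead, the shifts in $F_m$ are those of a rising factorial, and \eqref{eq:rising} passes from $m$ to $m-1$.

\begin{lemma}\label{lem:Fm}
$\nabla F_m=mF_{m-1}$ for $1\le m\le j$. Hence $F_m=\frac{m!}{j!}\nabla^{\,j-m}F_j$.
\end{lemma}

\begin{proof}
Put $\omega_r=\Pi\,\Omega_1\cdots\Omega_r\Pi$. By \eqref{eq:relabel}, $\Pi\,\Omega_{i_1}\cdots\Omega_{i_r}\Pi=\omega_r$ for $i_1<\dots<i_r$. Expanding the product, $F_m(t)=\sum_rg_{m,r}(t)\,\omega_r$, where $g_{m,r}(t)$ is the sum over $r$-subsets $S\subseteq[m]$ of $\prod_{i\in[m]\setminus S}(t+i-1)$. This is the coefficient of $\zeta^r$ in $(\zeta+t)^{\overline m}$. By \eqref{eq:rising}, $\nabla g_{m,r}=m\,g_{m-1,r}$.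
\end{proof}

\begin{proposition}\label{prop:eigen}
Let $M\subseteq K_p$ with $M\cong S_\mu(V)$, let $j=n-p$ and $0\le k\le n$. On the image under $\Phi_j$ of the $\lambda$-component of $\operatorname{Sym}^jV\otimes M$, the operator $R_k$ acts by the scalar $\theta_k(\lambda/\mu)$.
\end{proposition}

\begin{proof}
Let $m=n-k$, so that $R_k=H_m/m!$ by Lemma~\ref{lem:H}, $j-m=k-p$ and $n-m+1=k+1$. If $p>k$, then $m>j$ and $H_m\Phi_j=0$. If $p\le k$, Lemmas~\ref{lem:HF} and~\ref{lem:Fm} give
\[
R_k\Phi_j=\frac1{m!}\cdot\frac{j!}{(j-m)!}\cdot\frac{m!}{j!}\,\Phi_j\,(\nabla^{\,j-m}F_j)(k+1)=\frac1{(k-p)!}\,\Phi_j\,(\nabla^{\,k-p}F_j)(k+1),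
\]
and Lemma~\ref{lem:Fj} evaluates the right side.
\end{proof}

\section{Decomposition of tensor space and proof of the formula}\label{sec:decomp}

To take a trace we must know that the lifts account for all of $T_n$, each exactly once, and how often $S_\mu(V)$ occurs in $K_{|\mu|}$.

\begin{proposition}\label{prop:decomp}
For every $n\le N$ the maps $\Phi_j$ give an isomorphism of $\mathfrak{gl}_N$-modules
\[
\bigoplus_{j=0}^n\operatorname{Sym}^jV\otimes K_{n-j}\ \cong\ T_n .
\]
Moreover $\operatorname{ch}K_p=\kappa_p$ for $p\le N$; that is, $S_\mu(V)$ occurs in $K_{|\mu|}$ with multiplicity $d^\mu$.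
\end{proposition}

\begin{proof}
\emph{Surjectivity.} Induct on $n$; for $n=0$, $K_0=T_0$. Let $A\colon V\otimes T_{n-1}\to T_n$, $x\otimes w\mapsto\iota_xw$. Its adjoint is $A^*w=\sum_yy\otimes\partial_yw$, with kernel $K_n$, so $T_n=\operatorname{im}A\oplus K_n$. By induction $T_{n-1}$ is spanned by vectors $\iota_{x_2}\cdots\iota_{x_j}\kappa$ with $\kappa\in K_{n-j}$, so $\operatorname{im}A$ is spanned by vectors in the images of $\Phi_j=\Phi_j\Pi$, $j\ge1$.

\emph{Injectivity.} Fix $j$, put $p=n-j$, and write $K_p$ as a direct sum of irreducible submodules $M\cong S_\mu(V)$. By Lemmas~\ref{lem:HF} and~\ref{lem:Fj}, $D_j\Phi_j$ preserves each $\operatorname{Sym}^jV\otimes M$ and acts on its $\lambda$-component by $j!\,P_{\lambda/\mu}(p+1)$. By (F3) only $\lambda$ with $\lambda/\mu$ a horizontal strip occur, and then the scalar is positive by Lemma~\ref{lem:theta}. So $D_j\Phi_j$ is injective on $\operatorname{Sym}^jV\otimes K_p$. Suppose $\sum_{j'}\Phi_{j'}(\eta_{j'})=0$ with $\eta_{j'}\in\operatorname{Sym}^{j'}V\otimes K_{n-j'}$ not all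 zero, and let $j$ be the largest index with $\eta_j\ne0$. The map $D_j$ kills the terms with $j'<j$ by Lemma~\ref{lem:HF}, so $D_j\Phi_j(\eta_j)=0$ and $\eta_j=0$, a contradiction.

\emph{Characters.} The isomorphism in degree $r\le N$ gives $h_1^r=\sum_{q\le r}h_{r-q}\operatorname{ch}K_q$. For $p\le N$, substitute this into the definition of $\kappa_p$:
\[
\kappa_p=\sum_{i=0}^p(-1)^ie_ih_1^{\,p-i}=\sum_{q=0}^p\operatorname{ch}K_q\sum_{i=0}^{p-q}(-1)^ie_ih_{p-q-i}=\operatorname{ch}K_p,
\]
since the inner sum vanishes unless $q=p$. The last statement follows from (F2).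
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:formula}]
By Lemmas~\ref{lem:d} and~\ref{lem:theta} it suffices to prove \eqref{eq:formula}. By (F1) the $\lambda$-component of $T_n$ is $V^\lambda\otimes S_\lambda(V)$, and $R_k$ acts on it as $\rho_\lambda(R_k)\otimes1$, with trace $\operatorname{tr}\rho_\lambda(R_k)\cdot\dim S_\lambda(V)$. By Proposition~\ref{prop:decomp} and (F3), the same component is a direct sum of copies of $S_\lambda(V)$, with $d^\mu$ copies for each $\mu$ such that $\lambda/\mu$ is a horizontal strip. By Proposition~\ref{prop:eigen}, $R_k$ acts on each copy belonging to $\mu$ by $\theta_k(\lambda/\mu)$. Compare traces, divide by $\dim S_\lambda(V)\ne0$, and use \eqref{eq:trace}.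
\end{proof}

\begin{remark}
The same comparison shows that $\rho_\lambda(R_k)$ is diagonalizable and that its eigenvalues are the numbers $\theta_k(\lambda/\mu)$, each $\mu$ counted $d^\mu$ times. For $k=n$ we have $R_n=1$, and indeed $\theta_n(\lambda/\mu)=1$, because $\nabla^j$ of a monic polynomial of degree $j$ is $j!$; the formula reads $f^\lambda=\sum_\mu d^\mu$. For $\lambda=(1^n)$ exactly one of $\mu=(1^n)$ and $\mu=(1^{n-1})$ has $d^\mu=1$. For $n$ even it is $(1^n)$, and $\theta_{n-1}=0$; for $n$ odd it is $(1^{n-1})$, and $\theta_{n-1}=n+(1-n)=1$. This agrees with Example~\ref{ex:sign}.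
\end{remark}

\begin{thebibliography}{1}
\bibitem{Iskander} Jonas Iskander, \emph{Explicit formulas for permutation pattern character polynomials}, arXiv:2310.18798 (2023).
\end{thebibliography}
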